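\title{Real zeros of a polynomial sequence defined by a third-order recurrence}

\begin{abstract}
We prove that the polynomials $W_n(x)$ given by $W_0=1/27$, $W_1=1+7x$, $W_2=1+139x+1120x^2+468x^3$ and
$W_n=(1+144x)W_{n-1}+54x(2-29x+306x^2)W_{n-2}-5832x^3(1-11x)W_{n-3}$
are real-rooted; for $n\ge1$ their zeros are negative and simple. On two intervals of the negative axis the characteristic cubic of the recurrence has a dominant pair of complex-conjugate roots, and the phase of the resulting oscillation forces exactly $\deg W_n$ sign changes. The same argument locates the zeros and gives their limiting distribution. The zeros of consecutive polynomials do not interlace in general.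
\end{abstract}

\section{The problem and the results}\label{sec:intro}

A polynomial with real coefficients is \emph{real-rooted} if all of its roots are real; constant polynomials count as real-rooted. Let
\[
W_0(x)=\tfrac1{27},\qquad W_1(x)=1+7x,\qquad W_2(x)=1+139x+1120x^2+468x^3,
\]
and, for $n\ge3$,
\begin{equation}\label{eq:rec}
W_n=(1+144x)W_{n-1}+54x(2-29x+306x^2)W_{n-2}-5832x^3(1-11x)W_{n-3}.
\end{equation}
The conjecture that every $W_n$ is real-rooted is posed in \cite{GMTW}. We prove it in the following form; the case $n=0$ is trivial because $W_0$ is constant.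

\begin{theorem}\label{thm:main}
We have $\deg W_{2m}=3m$ for $m\ge1$ and $\deg W_{2m+1}=3m+1$ for $m\ge0$. For $n\ge1$ the polynomial $W_n$ has $\deg W_n$ distinct real zeros, all negative.
\end{theorem}

To say where the zeros lie we need the characteristic polynomial of \eqref{eq:rec} on the negative axis. Throughout, $x=-y$ with $y>0$, and
\[
A=144y-1,\qquad B=54y(2+29y+306y^2),\qquad C=5832y^3(1+11y).
\]
At $x=-y$ the three coefficients in \eqref{eq:rec} are $-A$, $-B$ and $C$, so the characteristic polynomial is
\[
p(z)=p_y(z)=z^3+Az^2+Bz-C .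
\]
Let $\Omega$ be the set of $y>0$ for which $p_y$ has non-real roots. For $y\in\Omega$ we write $\rho$ for the real root of $p_y$ and $\lambda=re^{i\theta}$, with $r>0$ and $0<\theta<\pi$, for the root in the upper half-plane; the third root is $\bar\lambda$.

\begin{proposition}\label{prop:intervals}
The set $\Omega$ is open and contains $[\frac1{144},\frac1{100}]$ and $[\frac18,\infty)$. The connected components of $\Omega$ that contain these two intervals have the form $I_1=(\alpha,\beta)$ and $I_2=(\gamma,\infty)$, respectively, with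
\[
\tfrac1{1000}<\alpha<\tfrac1{144},\qquad \tfrac1{100}<\beta<\tfrac1{10}<\gamma<\tfrac18 .
\]
\end{proposition}

We never need the exact values of $\alpha,\beta,\gamma$, nor whether $\Omega$ has other components.

\begin{theorem}\label{thm:sharp}
\begin{enumerate}
\item[(1)] For $n\ge2$, the polynomial $W_n$ has at least $n-1$ zeros in $(-\beta,-\alpha)$, at most one zero in $[-\gamma,-\beta]$, and all its other zeros in $(-\infty,-\gamma)$. For every $n\ge1$ all zeros of $W_n$ are smaller than $-\alpha$, and the largest zero of $W_n$ tends to $-\alpha$ as $n\to\infty$.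
\item[(2)] The function $\theta$ is strictly increasing on $I_1$, from $0$ to $\pi$, and strictly decreasing on $I_2$, from $\pi$ to $\pi/2$. If $[u,v]\subset I_1$ or $[u,v]\subset I_2$ and $n\ge2$, the number of zeros of $W_n$ in $[-v,-u]$ is $\frac n\pi|\theta(v)-\theta(u)|+\varepsilon$ with $|\varepsilon|\le15$. The measures $\frac1n\sum_{W_n(-y)=0}\delta_y$ converge weakly to the measure $\frac1\pi|\theta'(y)|\,dy$ on $I_1\cup I_2$, which has mass $1$ on $I_1$ and mass $\frac12$ on $I_2$. In particular, the zeros of the $W_n$ are dense in $(-\infty,-\gamma]\cup[-\beta,-\alpha]$.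
\item[(3)] The zeros of consecutive $W_n$ need not interlace: $W_2$ has no zero in $(-0.12,-0.01)$, while $W_3$ has at least two zeros there.
\end{enumerate}
\end{theorem}

Here $\delta_y$ is the unit point mass at $y$, and finite measures $\nu_n$ on $(0,\infty)$ converge weakly to $\nu$ if $\int f\,d\nu_n\to\int f\,d\nu$ for every bounded continuous function $f$ on $(0,\infty)$.

\section{Small cases and a model}\label{sec:small}

\subsection{Degrees}

The three coefficients in \eqref{eq:rec} have leading terms $144x$, $16524x^3$ and $64152x^4$, and $W_0,W_1,W_2$ have degrees $0,1,3$ and positive leading coefficients. By induction all leading coefficients are positive, no cancellation occurs at the top, and $d_n=\deg W_n$ satisfies $d_n=\max(d_{n-1}+1,\,d_{n-2}+3,\,d_{n-3}+4)$. If the degree formulas of Theorem~\ref{thm:main} hold below $n$, this maximum is $\max(3m-1,\,3m,\,3m-1)=3m$ for $n=2m$, and all three entries equal $3m+1$ for $n=2m+1$. This proves the degree formulas, and we record that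
\begin{equation}\label{eq:deg}
\deg W_n\le\tfrac{3n}2,\qquad \frac{\deg W_n}{n}\to\frac32,\qquad \operatorname{sgn}W_n(-y)=(-1)^{\deg W_n}\ \text{ for large } y .
\end{equation}

\subsection{The polynomials $W_2$ and $W_3$, and the failure of interlacing}

We have $W_2(0)=1$ and
\begin{align*}
W_2(-0.01)&=1-1.39+0.112-0.000468<0,\\
W_2(-0.12)&=1-16.68+16.128-0.808704<0,\\
W_2(-0.13)&=1-18.07+18.928-1.028196>0,\\
W_2(-3)&=1-417+10080-12636<0 .
\end{align*}
So the three zeros of $W_2$ are real, one in each of $(-0.01,0)$, $(-0.13,-0.12)$ and $(-3,-0.13)$, and none lies in $(-0.12,-0.01)$. For $n=3$ the three terms of \eqref{eq:rec} are $1+283x+21136x^2+161748x^3+67392x^4$, then $108x-810x^2+5562x^3+115668x^4$, and $-216x^3+2376x^4$, so that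
\[
W_3=1+391x+20326x^2+167094x^3+185436x^4 .
\]
Here $W_3(0)=1$ and
\begin{align*}
W_3(-0.01)&=1-3.91+2.0326-0.167094+0.0018\ldots=-1.04\ldots,\\
W_3(-0.02)&=1-7.82+8.1304-1.336752+0.0296\ldots=0.0033\ldots,\\
W_3(-0.12)&=1-46.92+292.6944-288.738432+38.4520\ldots=-3.5\ldots,
\end{align*}
while $W_3(x)\to+\infty$ as $x\to-\infty$. These are four sign changes, so $W_3$ is real-rooted, and two of its zeros lie in $(-0.12,-0.01)$. This proves Theorem~\ref{thm:sharp}(3).

The small cases support the conjecture, and they also rule out the first method one would try. Say that $g$ \emph{interlaces} $f$ if between any two consecutive zeros of $f$ there is a zero of $g$. For a second-order recurrence $U_n=aU_{n-1}+bU_{n-2}$ interlacing is a natural induction hypothesis: at a zero of $U_{n-1}$ we have $U_n=bU_{n-2}$, so if $b$ keeps its sign and $U_{n-2}$ alternates in sign along the zeros of $U_{n-1}$, then so does $U_n$. In \eqref{eq:rec} two terms survive at a zero of $W_{n-1}$, and the hypothesis itself is false, since $W_2$ does not interlace $W_3$.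 We therefore treat each $W_n$ separately, through a closed formula.

\subsection{The phase argument for a second-order recurrence}\label{sub:model}

Fix $x$ and suppose that the characteristic roots $\lambda_i$ are distinct, so that $W_n(x)=\sum_i c_i\lambda_i^n$. If one root is strictly largest in modulus and its coefficient is not zero, then $W_n(x)\ne0$ for all large $n$. So one looks for zeros where the two largest roots have equal modulus, and on the real axis this happens when a conjugate pair $re^{\pm i\theta}$ dominates. There $W_n$ behaves like $r^n\sin(n\theta+\cdots)$ and changes sign each time the phase advances by $\pi$.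

\begin{example}\label{ex:model}
Let $F_0=F_1=1$ and $F_n=F_{n-1}+xF_{n-2}$; then $F_n$ has positive coefficients and degree $\lfloor n/2\rfloor$. At $x=-y$ with $y>\frac14$ the characteristic polynomial $z^2-z+y$ has roots $\lambda,\bar\lambda=\sqrt y\,e^{\pm i\theta}$ with $\cos\theta=1/(2\sqrt y)$, and $\theta$ runs from $0$ to $\pi/2$ as $y$ runs from $\frac14$ to $\infty$. The expression $(\lambda^{n+1}-\bar\lambda^{n+1})/(\lambda-\bar\lambda)$ satisfies the recurrence and equals $1$ for $n=0$ and $n=1$, so
\[
F_n(-y)=y^{n/2}\,\frac{\sin\Phi_n}{\sin\theta},\qquad \Phi_n=(n+1)\theta .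
\]
Wherever $\Phi_n=(k+\frac12)\pi$ with $k\in\mathbb Z$, the sign of $F_n(-y)$ is $(-1)^k$. Take $F_4=1+3x+x^2$. The phase $5\theta$ runs from $0$ to $5\pi/2$ and passes the levels $\pi/2$ and $3\pi/2$ at $\theta=\pi/10$ and $\theta=3\pi/10$, that is, at $y=(5-\sqrt5)/10$ and $y=(5+\sqrt5)/10$. There $F_4(-y)=(\sqrt5-1)/5>0$ and $F_4(-y)=-(\sqrt5+1)/5<0$, which gives one zero. The level $5\pi/2$ is approached but not reached; the leading coefficient supplies the missing sign, $F_4(-y)>0$ for large $y$, and with it the second zero. In general, for $n=2m+1$ the phase tends to $(m+1)\pi$, passes the levels $k=0,\dots,m$, and gives $m=\deg F_n$ zeros. For $n=2m$ it passes the levels $k=0,\dots,m-1$ and gives $m-1$ zeros, and the sign $(-1)^m$ at infinity gives one more.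
\end{example}

Two features of this argument make it portable. It uses only the continuity of $\Phi_n$ and its limits at the ends of the interval. And it reads the sign where $|\sin\Phi_n|=1$, so it survives any additive error smaller than the amplitude.

For $W_n$ the angle $\theta$ will go from $0$ to $\pi$ on $I_1$ and from $\pi$ back to $\pi/2$ on $I_2$. So $n\theta$ travels a distance $\frac{3n}2\pi$, and by \eqref{eq:deg} this matches the degree with nothing to spare. Three things have to be done.
\begin{itemize}
\item The phase is $n\theta$ plus two bounded terms. Since there is no slack, the limits of these terms at $\alpha,\beta,\gamma,\infty$ must be controlled (Sections~\ref{sec:intervals} and~\ref{sec:phase}).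
\item The real root $\rho$ contributes an additive error, which must be smaller than the amplitude for all $n\ge2$ and uniformly up to the ends of $I_1$ and $I_2$ (Section~\ref{sec:dom}).
\item In the gap $[\beta,\gamma]$ there is no phase to follow; the signs on its two sides must be made to alternate (Section~\ref{sec:count}).
\end{itemize}

\section{A closed formula on $\Omega$}\label{sec:closed}

Put $V_n=V_n(y)=27\,W_n(-y)$. Then $V_n+AV_{n-1}+BV_{n-2}-CV_{n-3}=0$ for $n\ge3$, with
\[
V_0=1,\qquad V_1=27-189y,\qquad V_2=27(1-139y+1120y^2-468y^3).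
\]
Multiply the formal series $\sum_{n\ge0}V_nz^{-n-1}$ by $p(z)$. The coefficient of $z^{2-n}$ for $n\ge3$ is the left side of the recurrence and vanishes, so the product is the polynomial
\[
N(z)=N_y(z)=V_0z^2+(V_1+AV_0)z+(V_2+AV_1+BV_0).
\]
We have $V_1+A=26-45y$. From $AV_1=27(-1+151y-1008y^2)$ we get $V_2+AV_1=324y+3024y^2-12636y^3$, and adding $B=108y+1566y^2+16524y^3$ gives $432y+4590y^2+3888y^3$. Thus
\begin{equation}\label{eq:N}
N(z)=z^2+(26-45y)z+54y(8+85y+72y^2).
\end{equation}
The initial values enter the proof only through $N$. If $p$ has distinct roots $\lambda_1,\lambda_2,\lambda_3$, partial fractions give $N(z)/p(z)=\sum_i\frac{N(\lambda_i)}{p'(\lambda_i)}\frac1{z-\lambda_i}$, and $\frac1{z-\lambda_i}=\sum_{n\ge0}\lambda_i^nz^{-n-1}$. Comparing coefficients,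
\begin{equation}\label{eq:binet}
V_n=\sum_{i=1}^3\lambda_i^n\,\frac{N(\lambda_i)}{p'(\lambda_i)}\qquad(n\ge0).
\end{equation}

Now let $y\in\Omega$. The roots $\rho,\lambda,\bar\lambda$ are distinct, hence simple, so by the implicit function theorem they are locally holomorphic in $y$; thus $\rho$, $\lambda$, $r$ and $\theta$ are real-analytic on $\Omega$. Expanding $p(z)=(z-\rho)(z-\lambda)(z-\bar\lambda)$ gives $2\operatorname{Re}\lambda+\rho=-A$, $r^2+2\rho\operatorname{Re}\lambda=B$ and $r^2\rho=C$, that is,
\begin{equation}\label{eq:vieta}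
2\operatorname{Re}\lambda=-(A+\rho),\qquad r^2=B+\rho(\rho+A),\qquad r^2\rho=C .
\end{equation}
In particular $\rho>0$.

\begin{lemma}\label{lem:polar}
For $y\in\Omega$ and $n\ge0$,
\begin{gather}
r\sin\theta\,|\lambda-\rho|^2\,V_n=\operatorname{Im}\bigl[\lambda^nN(\lambda)(\bar\lambda-\rho)\bigr]+\rho^nN(\rho)\,r\sin\theta,\label{eq:polar}\\
N(\lambda)=(V_1-\rho)\lambda+E,\qquad E=108y(3+28y-117y^2)-\rho(\rho+A).\label{eq:Nlin}
\end{gather}
In particular $\operatorname{Im}N(\lambda)=(V_1-\rho)\,r\sin\theta$.
\end{lemma}

\begin{proof}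
We have $p'(\rho)=|\lambda-\rho|^2$ and $p'(\lambda)=(\lambda-\bar\lambda)(\lambda-\rho)=2ir\sin\theta\,(\lambda-\rho)$. The terms of \eqref{eq:binet} for $\lambda$ and $\bar\lambda$ are conjugate, and $2\operatorname{Re}\frac{w}{2i}=\operatorname{Im}w$, so together they equal $\operatorname{Im}[\lambda^nN(\lambda)/(\lambda-\rho)]/(r\sin\theta)$. Writing $1/(\lambda-\rho)=(\bar\lambda-\rho)/|\lambda-\rho|^2$ gives \eqref{eq:polar}. For \eqref{eq:Nlin}, substitute $\lambda^2=2(\operatorname{Re}\lambda)\lambda-r^2=-(A+\rho)\lambda-B-\rho(\rho+A)$ into \eqref{eq:N}. The coefficient of $\lambda$ becomes $26-45y-A-\rho=V_1-\rho$, and $54y(8+85y+72y^2)-B=54y(6+56y-234y^2)=108y(3+28y-117y^2)$.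
\end{proof}

All later estimates rest on upper bounds for $\rho$, which by $r^2\rho=C$ are also lower bounds for $r$. To find them, compare $\rho$ with $C/B$, the root of the linear part $Bz-C$ of $p$: we have $C/B\sim54y^2$ as $y\to0$ and $C/B\sim\frac{66}{17}y$ as $y\to\infty$. The constant $4.32=\frac{108}{25}$ below is a convenient number larger than $\frac{66}{17}$.

\begin{lemma}\label{lem:rho}
Let $y\in\Omega$. Then
\begin{equation}\label{eq:rho}
\rho<54y^2,\qquad\text{and}\qquad \rho<4.32\,y\ \text{ if } y\ge\tfrac1{144}.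
\end{equation}
Moreover $r^2>108y(1+11y)$, and $r/\rho>6$ if $y\le\frac18$, and $r/\rho>5$ if $y\le\frac17$.
\end{lemma}

\begin{proof}
Since $\rho$ is the only real root of $p$, a real number $t$ with $p(t)>0$ satisfies $t>\rho$. For $t=54y^2$,
\[
p(t)=t^3+2916y^3\bigl[y(144y-1)+(2+29y+306y^2)-2(1+11y)\bigr]=t^3+2916y^4(6+450y)>0 .
\]
For $y\ge\frac1{144}$ we have $A\ge0$, and for $t=\frac{108}{25}y$,
\[
p(t)>Bt-C=\tfrac{5832y^2}{25}\bigl[(2+29y+306y^2)-25y(1+11y)\bigr]=\tfrac{5832y^2}{25}(2+4y+31y^2)>0 .
\]
This proves \eqref{eq:rho}. By \eqref{eq:vieta} and the first bound, $r^2=C/\rho>108y(1+11y)$ and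
\[
\Bigl(\frac r\rho\Bigr)^2=\frac C{\rho^3}>\frac{1+11y}{27y^3}.
\]
The last function is decreasing in $y$; it equals $\frac{1216}{27}>36$ at $y=\frac18$ and $\frac{98}{3}>25$ at $y=\frac17$.
\end{proof}

\section{The intervals $I_1$, $I_2$ and their ends}\label{sec:intervals}

We recall that the discriminant $\Delta$ of a real cubic is a polynomial in its coefficients, and that it is positive, zero or negative according as the cubic has three distinct real roots, a multiple root, or non-real roots. We also use the following fact several times.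
\begin{equation}\label{eq:pos}
\text{If } y\ge\tfrac1{144},\text{ then $p_y$ has exactly one root in $[0,\infty)$; it is positive and simple.}
\end{equation}
Indeed $A\ge0$, so $p'(z)=3z^2+2Az+B>0$ on $[0,\infty)$, and $p(0)=-C<0$. Consequently a point $y\ge\frac1{144}$ lies in $\Omega$ as soon as $p_y<0$ on $(-\infty,0)$.

\begin{proof}[Proof of Proposition~\ref{prop:intervals}]
The set $\Omega=\{y>0:\Delta(p_y)<0\}$ is open because $\Delta(p_y)$ is continuous in $y$.

\emph{The interval $[\frac1{144},\frac1{100}]$.} Here $0\le A\le0.44$ and $4B\ge432y\ge3>A^2$. So $z^2+Az+B>0$ for all real $z$, and $p(z)=z(z^2+Az+B)-C<0$ for $z<0$.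

\emph{The interval $[\frac18,\infty)$.} Now $A^2-4B$ can be positive, and the term $-C$ has to be used. For $s>0$,
\[
p(-s)=-s\Bigl[\Bigl(s-\frac A2\Bigr)^2-\frac G4\Bigr]-C,\qquad G=A^2-4B=1-720y+14472y^2-66096y^3 .
\]
For $y\ge\frac18$ we have $G''=28944-396576y<0$ and $G'(\frac18)=-720+3618-3098.25<0$, so $G$ is decreasing on $[\frac18,\infty)$. Also $G(\frac18)=8.03125$ and $G(0.15)=1-108+325.62-223.074<0$. If $G\le0$, then $p(-s)\le-C<0$. Let $G>0$, so that $y<0.15$, $A<20.6$ and $G\le8.03125$, and suppose that $p(-s)\ge0$. Then the bracket is negative, which forces $s<\frac A2+\frac{\sqrt G}2<10.3+1.42<11.8$, and $C\le sG/4<11.8\cdot2.01<24$. But $C$ is increasing in $y$ and $C(\frac18)=\frac{5832}{512}\cdot\frac{19}8>27$, a contradiction.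

\emph{The point $y=\frac1{1000}$.} Here $A=-0.856$, $B=0.10958\ldots$, $C=5.896\ldots\cdot10^{-6}$. So $p(0)<0$, $p(0.001)>10^{-6}(-0.86+109-5.9)>0$, $p(0.4)<0.064-0.136+0.044<0$ and $p(1)>0$, and $p$ has three distinct real roots.

\emph{The point $y=\frac1{10}$.} Here $p(z)=z^3+13.4z^2+42.984z-12.2472$ and $p(-6.8)=-314.432+619.616-292.2912-12.2472=0.6456$. Since $p(-6.8)>0>p(0)$, there is a root in each of $(-\infty,-6.8)$, $(-6.8,0)$ and $(0,\infty)$.

The components in question are open intervals that contain neither $\frac1{1000}$ nor $\frac1{10}$, so they have the stated form, with $\frac1{1000}\le\alpha<\frac1{144}$ and $\frac1{100}<\beta\le\frac1{10}\le\gamma<\frac18$. At an endpoint $\Delta$ vanishes, being a limit of negative values at a point outside $\Omega$, whereas $\Delta>0$ at $\frac1{1000}$ and $\frac1{10}$. So all inequalities are strict.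
\end{proof}

At a finite end of $I_1$ or $I_2$ the pair $\lambda,\bar\lambda$ merges into a real root $\mu$. The limits of the phase will depend on the signs of $\mu$, of $\mu-\rho$ and of $N(\mu)$.

\begin{lemma}\label{lem:ends}
Let $e\in\{\alpha,\beta,\gamma\}$. As $y\to e$ within $I_1\cup I_2$, the root $\lambda$ tends to a real multiple root $\mu$ of $p_e$, and $\rho$ tends to a number $\rho_0>0$.
\begin{enumerate}
\item[(i)] At $\alpha$: $\mu>\rho_0$ and $N_\alpha(\mu)>0$.
\item[(ii)] At $\beta$ and at $\gamma$: $\mu<0$.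
\item[(iii)] At $\beta$: $N_\beta(\mu)<0$.
\end{enumerate}
\end{lemma}

\begin{proof}
The roots of a monic cubic have modulus at most $1+\max(|A|,|B|,|C|)$, so they stay bounded as $y\to e$. If $(\lambda,\rho)\to(\mu,\rho_0)$ along a sequence $y_k\to e$, then $p_e(z)=(z-\mu)(z-\bar\mu)(z-\rho_0)$. Since $e\notin\Omega$, the number $\mu$ is real and is a multiple root of $p_e$. A cubic has at most one multiple root, and $\rho_0=-A-2\mu$, so the limit does not depend on the sequence and $(\lambda,\rho)$ converges. From $\mu^2\rho_0=C>0$ we get $\rho_0>0$.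

(i) Since $\alpha<\frac1{144}$, we have $A<0$, so for $z\le0$ the terms $z^3$, $Az^2$, $Bz$ are nonpositive and $p_\alpha(z)<0$. Hence $\mu>0$, and $r\to\mu$. Lemma~\ref{lem:rho} gives $\mu\ge6\rho_0>\rho_0$. All coefficients of $N_\alpha$ in \eqref{eq:N} are positive because $26-45\alpha>0$, so $N_\alpha(\mu)>0$.

(ii) Both points exceed $\frac1{144}$, so by \eqref{eq:pos} a multiple root is negative.

(iii) All quantities are now taken at $y=\beta$. Put $s=-\mu=(A+\rho_0)/2$, so that $\rho_0(\rho_0+A)=2\rho_0s$. The limit of \eqref{eq:Nlin} is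
\[
N(\mu)=-(V_1-\rho_0)s+108\beta(3+28\beta-117\beta^2)-2\rho_0s=-(V_1+\rho_0)s+108\beta(3+28\beta-117\beta^2).
\]
The unknown $\rho_0$ now works in our favor and can be dropped: since $V_1>0$ (as $\beta<\frac17$) and $s>A/2>0$, we have $(V_1+\rho_0)s>\frac{27}2(1-7\beta)(144\beta-1)$. So it suffices that $(1-7\beta)(144\beta-1)>8\beta(3+28\beta-117\beta^2)$, that is, $g(\beta)>0$ for
\[
g(y)=(-1+151y-1008y^2)-(24y+224y^2-936y^3)=-1+127y-1232y^2+936y^3 .
\]
On $[0.01,0.1]$ we have $g''=-2464+5616y<0$, so $g$ is concave and attains its minimum at an endpoint. As $g(0.01)>0.14$ and $g(0.1)=0.316$, we get $g>0$ on $[0.01,0.1]$, which contains $\beta$.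
\end{proof}

\section{The phase}\label{sec:phase}

Let $\operatorname{Arg}$ denote the principal argument, with values in $(-\pi,\pi]$; it is continuous on $\mathbb C\setminus(-\infty,0]$. For $y\in I_1\cup I_2$ define
\[
\Phi_n=n\theta+\operatorname{Arg}N(\lambda)+\operatorname{Arg}(\bar\lambda-\rho),
\]
so that the first term on the right of \eqref{eq:polar} is $r^n|N(\lambda)|\,|\lambda-\rho|\sin\Phi_n$. Since $\operatorname{Im}(\bar\lambda-\rho)<0$, the last summand of $\Phi_n$ is continuous with values in $(-\pi,0)$. For the middle one we must show that $N(\lambda)$ avoids $(-\infty,0]$. By Lemma~\ref{lem:polar}, $N(\lambda)$ is real only where $V_1=\rho$. We shall see that $V_1-\rho$ is positive for $y\le\frac18$ and negative for $y\ge\frac17$, so the crossing takes place in between, and there the real part has to be positive. This dictates three ranges.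

\begin{lemma}\label{lem:N}
Let $y\in I_1\cup I_2$.
\begin{enumerate}
\item[(a)] If $y\le\frac18$, then $\operatorname{Im}N(\lambda)>2.5\,r\sin\theta>0$.
\item[(b)] If $\frac18\le y\le\frac17$, then $\operatorname{Re}N(\lambda)>14$.
\item[(c)] If $y\ge\frac17$, then $\operatorname{Im}N(\lambda)\le-\rho\,r\sin\theta<0$.
\end{enumerate}
Hence $N(\lambda)\notin(-\infty,0]$, and $\Phi_n$ is continuous on $I_1$ and on $I_2$.
\end{lemma}

\begin{proof}
(a) By \eqref{eq:rho}, $V_1-\rho>27-189y-54y^2\ge27-23.625-0.84375>2.5$.

(b) By \eqref{eq:rho}, $\rho<4.32/7<0.62$; also $0<A<19.6$, so $0<A+\rho<20.22$. The function $3+28y-117y^2$ is concave and exceeds $4.6$ at $\frac18$ and at $\frac17$, hence on the whole range. So $E\ge13.5\cdot4.6-0.62\cdot20.22>49$. By \eqref{eq:vieta}, $-10.11<\operatorname{Re}\lambda<0$. The product $(V_1-\rho)\operatorname{Re}\lambda$ is nonnegative if $V_1\le\rho$; otherwise $0<V_1-\rho<V_1\le3.375$ and the product exceeds $-3.375\cdot10.11>-34.2$. By \eqref{eq:Nlin}, $\operatorname{Re}N(\lambda)>49-34.2>14$.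

(c) Here $V_1\le0$, so $V_1-\rho\le-\rho$.
\end{proof}

\begin{proposition}\label{prop:limits}
At the four ends of $I_1$ and $I_2$ the following limits hold; at $\gamma$ the middle column records a range of values near $\gamma$.
\[
\begin{array}{c|ccc|c}
 & \theta & \operatorname{Arg}N(\lambda) & \operatorname{Arg}(\bar\lambda-\rho) & \Phi_n\\ \hline
y\to\alpha^+ & 0 & 0 & 0 & 0\\
y\to\beta^- & \pi & \pi & -\pi & n\pi\\
y\to\gamma^+ & \pi & \in(0,\pi) & -\pi & \liminf\ge(n-1)\pi\\
y\to\infty & \pi/2 & -\pi & -\pi/2 & (n-3)\pi/2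
\end{array}
\]
\end{proposition}

\begin{proof}
At $\alpha$, the numbers $\lambda$, $N(\lambda)$ and $\bar\lambda-\rho$ tend to $\mu$, $N(\mu)$ and $\mu-\rho_0$, which are positive by Lemma~\ref{lem:ends}(i).

At $\beta$ and at $\gamma$, Lemma~\ref{lem:ends}(ii) shows that $\lambda$ tends to a negative number from the upper half-plane and $\bar\lambda-\rho$ tends to a negative number from the lower half-plane. Since $\beta,\gamma<\frac18$, Lemma~\ref{lem:N}(a) keeps $N(\lambda)$ in the upper half-plane near both points, and at $\beta$ its limit is negative by Lemma~\ref{lem:ends}(iii).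

As $y\to\infty$, \eqref{eq:rho} and \eqref{eq:vieta} give $\rho=O(y)$, $\operatorname{Re}\lambda=O(y)$ and $r^2=B+O(y^2)\sim16524y^3$. So $\cos\theta=\operatorname{Re}\lambda/r\to0$, and $(\bar\lambda-\rho)/r\to-i$. In \eqref{eq:Nlin} we have $(V_1-\rho)\lambda=O(y^{5/2})$ and $E\sim-108\cdot117\,y^3$, so $N(\lambda)/y^3$ tends to a negative number, from the lower half-plane by Lemma~\ref{lem:N}(c).
\end{proof}

\section{The real root is dominated}\label{sec:dom}

We compare the two terms on the right of \eqref{eq:polar}. That $r>\rho$ settles the matter for fixed $y$ and large $n$, but we need every $n\ge2$ and every $y$, so we need lower bounds for the amplitude. In ranges (a) and (c) of Lemma~\ref{lem:N}, $|N(\lambda)|$ is bounded below by a multiple of $r\sin\theta$, which cancels the same factor in the error term; this makes the estimate uniform at the ends, where $\sin\theta\to0$. In range (b) it is $|\lambda-\rho|$ that absorbs the factor. The hypothesis $n\ge2$ enters only through $(r/\rho)^n\ge(r/\rho)^2$.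

\begin{lemma}\label{lem:dom}
For $n\ge2$ and $y\in I_1\cup I_2$,
\[
\Bigl(\frac r\rho\Bigr)^n|N(\lambda)|\,|\lambda-\rho|>|N(\rho)|\,r\sin\theta .
\]
\end{lemma}

\begin{proof}
(a) Let $y\le\frac18$. By Lemma~\ref{lem:rho}, $(r/\rho)^n>36$ and $|\lambda-\rho|\ge r-\rho>\frac56r>\frac56\sqrt{108y}$. With Lemma~\ref{lem:N}(a), the left side exceeds $36\cdot2.5\cdot\frac56\sqrt{108y}\;r\sin\theta>779\sqrt y\;r\sin\theta$. On the other side, $\rho<54y^2$ gives $\rho<6.75y$ and $\rho<0.85$; also $0<26-45y<26$ and $8+85y+72y^2\le19.75$. So by \eqref{eq:N}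
\[
0<N(\rho)<5.8y+175.5y+54\cdot19.75\,y<1250y\le\frac{1250}{\sqrt8}\sqrt y<443\sqrt y .
\]

(b) Let $\frac18\le y\le\frac17$. Then $(r/\rho)^n>25$, $|N(\lambda)|>14$ and $|\lambda-\rho|\ge\operatorname{Im}\lambda=r\sin\theta$, so the left side exceeds $350\,r\sin\theta$. With $\rho<0.62$, $0<26-45y<20.4$ and $8+85y+72y^2<21.62$,
\[
0<N(\rho)<0.39+20.4\cdot0.62+\tfrac{54}7\cdot21.62<180 .
\]

(c) Let $y\ge\frac17$. By \eqref{eq:vieta}, $\operatorname{Re}\lambda<0$, so $|\lambda-\rho|^2=r^2-2\rho\operatorname{Re}\lambda+\rho^2>r^2$. Also $r^2>B>16524y^3>(4.32y)^2>\rho^2$. With Lemma~\ref{lem:N}(c), the left side exceeds $(r/\rho)^2\cdot\rho\,r\sin\theta\cdot r=(r^3/\rho)\,r\sin\theta$. Since $16524>128^2$ and $\sqrt y\ge1/\sqrt7>1/2.66$,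
\[
\frac{r^3}\rho>\frac{16524\cdot128\,y^{9/2}}{4.32\,y}=489600\,y^{7/2}>184000\,y^3 .
\]
On the other side, using $y\le49y^3$ and $y^2\le7y^3$ in the last step,
\begin{align*}
|N(\rho)|&\le18.7y^2+(26+45y)\,4.32y+54y(8+85y+72y^2)\\
&\le545y+4804y^2+3888y^3\le(26705+33628+3888)y^3<65000\,y^3 .\qedhere
\end{align*}
\end{proof}

\begin{corollary}\label{cor:sign}
Let $n\ge2$, $y\in I_1\cup I_2$ and $k\in\mathbb Z$. If $\Phi_n(y)=(k+\frac12)\pi$, then $\operatorname{sgn}W_n(-y)=(-1)^k$.
\end{corollary}

\begin{proof}
The first term on the right of \eqref{eq:polar} is $(-1)^kr^n|N(\lambda)|\,|\lambda-\rho|$, and by Lemma~\ref{lem:dom} the second term is smaller in absolute value. The factor of $V_n=27W_n(-y)$ on the left is positive.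
\end{proof}

\section{Counting sign changes}\label{sec:count}

We do not know that $\Phi_n$ is monotone, and we do not need it. Let $f$ be continuous on $[u,v]$ and let $c_1,\dots,c_l$ be values strictly between $f(u)$ and $f(v)$, listed in the direction from $f(u)$ to $f(v)$. Then there are points $u<y_1<\dots<y_l<v$ with $f(y_j)=c_j$: the intermediate value theorem gives $y_1\in(u,v)$, then $y_2\in(y_1,v)$ because $c_2$ lies between $f(y_1)=c_1$ and $f(v)$, and so on. We call this \emph{ordered crossing}.

\begin{figure}[ht]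
\centering
\begin{tikzpicture}[yscale=1.05]
\draw[->] (0.5,0) -- (11.7,0) node[right] {$y$};
\draw[->] (0.5,0) -- (0.5,3.4) node[above] {$\Phi_3/\pi$};
\draw[dotted] (0.5,0.5) node[left] {$\frac12$} -- (11.4,0.5);
\draw[dotted] (0.5,1.5) node[left] {$\frac32$} -- (11.4,1.5);
\draw[dotted] (0.5,2.5) node[left] {$\frac52$} -- (11.4,2.5);
\draw (0.42,2) node[left] {$2$} -- (0.58,2);
\draw (0.42,3) node[left] {$3$} -- (0.58,3);
\draw[thick] plot[domain=1:5,samples=40] (\x,{1.5*(1-cos(45*(\x-1)))});
\draw[thick] plot[domain=6.5:11.4,samples=40] (\x,{2*exp((6.5-\x)/1.5)});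
\draw[dashed] (5,0) -- (5,3);
\draw[dashed] (6.5,0) -- (6.5,2);
\node[below] at (1,0) {$\alpha$};
\node[below] at (5,0) {$\beta$};
\node[below] at (6.5,0) {$\gamma$};
\fill (2.071,0.5) circle (2pt) node[above left] {$+$} node[below right] {$\xi_0$};
\fill (3,1.5) circle (2pt) node[above left] {$-$} node[below right] {$\xi_1$};
\fill (3.929,2.5) circle (2pt) node[above left] {$+$} node[below right] {$\xi_2$};
\fill (6.932,1.5) circle (2pt) node[above right] {$-$} node[below left] {$\eta_1$};
\fill (8.579,0.5) circle (2pt) node[above right] {$+$} node[below left] {$\eta_0$};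
\end{tikzpicture}
\caption{The phase $\Phi_3$ on $I_1=(\alpha,\beta)$ and $I_2=(\gamma,\infty)$, schematically: only its continuity and its behavior at the four ends are used, and at $\gamma$ the curve is drawn from the lower bound $2\pi$. At each marked point the phase is $(k+\frac12)\pi$ for an integer $k$, and $W_3(-y)$ has the sign $(-1)^k$ shown. Five alternating signs give four zeros, and $\deg W_3=4$.}
\label{fig:phase}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The degrees were found in Section~\ref{sec:small}, and $W_1$ has the single zero $-\frac17$. Let $n\ge2$ and write $n=2m$ or $n=2m+1$ with $m\ge1$. Figure~\ref{fig:phase} shows the case $n=3$.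

On $I_1$, Proposition~\ref{prop:limits} gives $\Phi_n<\frac\pi2$ near $\alpha$ and $\Phi_n>(n-\frac12)\pi$ near $\beta$. By ordered crossing there are $\xi_0<\xi_1<\dots<\xi_{n-1}$ in $I_1$ with $\Phi_n(\xi_k)=(k+\frac12)\pi$.

On $I_2$ we have $\Phi_n>(n-\frac32)\pi$ near $\gamma$. The limit $\frac{n-3}2\pi$ at infinity is $(m-\frac32)\pi$ or $(m-1)\pi$, so $\Phi_n<(m-\frac12)\pi$ for large $y$. Since $n-2\ge m-1$, ordered crossing gives $\eta_{n-2}<\eta_{n-3}<\dots<\eta_{m-1}$ in $I_2$ with $\Phi_n(\eta_k)=(k+\frac12)\pi$.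

By Corollary~\ref{cor:sign}, along the $2n-m$ points
\begin{equation}\label{eq:points}
\xi_0<\dots<\xi_{n-1}<\eta_{n-2}<\dots<\eta_{m-1}
\end{equation}
the signs of $W_n(-y)$ are $(-1)^k$ for $k=0,1,\dots,n-1,n-2,\dots,m-1$. Consecutive values of $k$ differ by $1$, also across the gap, so the signs alternate and $W_n(-y)$ has a zero between any two consecutive points. This gives $2n-m-1$ distinct zeros with $y>0$.

If $n=2m+1$, this number is $3m+1=\deg W_n$. If $n=2m$, it is $3m-1$; by \eqref{eq:deg} the sign of $W_n(-y)$ for large $y$ is $(-1)^{3m}=(-1)^m$, opposite to the sign $(-1)^{m-1}$ at $\eta_{m-1}$, and a further zero with $y>\eta_{m-1}$ brings the number to $3m=\deg W_n$.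
\end{proof}

\begin{remark}
The sign $N_\beta(\mu)<0$ of Lemma~\ref{lem:ends}(iii) is worth two zeros in this count. With the opposite sign, $\Phi_n$ would tend only to $(n-1)\pi$ at $\beta$; the point $\xi_{n-1}$ would be lost, and its neighbors $\xi_{n-2}$ and $\eta_{n-2}$ carry the same sign. At $\gamma$, in contrast, the sign of $N_\gamma(\mu)$ is not needed.
\end{remark}

\section{Location and distribution of the zeros}\label{sec:dist}

For $J\subset(0,\infty)$ let $Z_n(J)$ be the number of $y\in J$ with $W_n(-y)=0$; by \eqref{eq:deg}, $Z_n(J)\le\frac{3n}2$. We extend $\theta$ to the ends of $I_1$ and $I_2$ by its limits in Proposition~\ref{prop:limits}: $\theta(\alpha)=0$, $\theta(\beta)=\theta(\gamma)=\pi$, $\theta(\infty)=\frac\pi2$. The phase argument localizes to a lower bound for the number of zeros in any subinterval. Because these lower bounds nearly exhaust the degree, they imply upper bounds as well, and even the monotonicity of $\theta$.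

\begin{lemma}\label{lem:local}
Let $n\ge2$ and $u<v$ with $(u,v)\subset I_1$ or $(u,v)\subset I_2$, where $u,v$ may be ends of these intervals. Then
\[
Z_n\bigl((u,v)\bigr)\ge\tfrac n\pi\,|\theta(v)-\theta(u)|-5 .
\]
\end{lemma}

\begin{proof}
First let $u,v$ be interior points, and put $L=|\Phi_n(v)-\Phi_n(u)|/\pi$. An open interval of length $L\pi$ contains at least $L-1$ numbers $(k+\frac12)\pi$, with consecutive $k$. Ordered crossing and Corollary~\ref{cor:sign} give as many points of $(u,v)$ at which $W_n(-y)$ alternates in sign, hence at least $L-2$ zeros. Since $\operatorname{Arg}N(\lambda)\in(-\pi,\pi)$ and $\operatorname{Arg}(\bar\lambda-\rho)\in(-\pi,0)$, these terms change by less than $2\pi$ and $\pi$ from $u$ to $v$, so $L\ge\frac n\pi|\theta(v)-\theta(u)|-3$. In general, apply this to $u<u'<v'<v$, use $Z_n((u,v))\ge Z_n((u',v'))$, and let $u'\to u$, $v'\to v$.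
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Part (3) was proved in Section~\ref{sec:small}.

(1) Let $n\ge2$. The zeros found in the proof of Theorem~\ref{thm:main} are all the zeros. So, in the variable $y$ and with the points \eqref{eq:points}, exactly $n-1$ zeros lie in $(\xi_0,\xi_{n-1})\subset I_1$, exactly one lies in $(\xi_{n-1},\eta_{n-2})\supset[\beta,\gamma]$, and the rest exceed $\eta_{n-2}>\gamma$. This is the first assertion, and all zeros satisfy $y>\xi_0>\alpha$. For $n=1$ the zero is $y=\frac17>\alpha$. If $\alpha<v<\beta$, then $\theta(v)>0$ and Lemma~\ref{lem:local} gives $Z_n((\alpha,v))\ge\frac n\pi\theta(v)-5>0$ for all large $n$. So the smallest zero in $y$ tends to $\alpha$.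

(2) \emph{Monotonicity.} Suppose that $u<v$ in $I_1$ and $\kappa=\theta(u)-\theta(v)>0$. Over the four disjoint intervals $(\alpha,u)$, $(u,v)$, $(v,\beta)$, $(\gamma,\infty)$ the absolute increments of $\theta$ add up to $\theta(u)+\kappa+(\pi-\theta(v))+\frac\pi2=\frac{3\pi}2+2\kappa$. By Lemma~\ref{lem:local}, $W_n$ has at least $\frac{3n}2+\frac{2\kappa n}\pi-20$ zeros, which exceeds $\frac{3n}2$ for large $n$; this is impossible. If $u<v$ in $I_2$ and $\kappa=\theta(v)-\theta(u)>0$, the intervals $(\alpha,\beta)$, $(\gamma,u)$, $(u,v)$, $(v,\infty)$ give a sum of at least $\pi+(\pi-\theta(u))+\kappa+(\theta(v)-\frac\pi2)=\frac{3\pi}2+2\kappa$ and the same contradiction. So $\theta$ is nondecreasing on $I_1$ and nonincreasing on $I_2$. If it took the same value at two points of one interval, it would be constant between them, hence constant on that interval by the identity theorem for real-analytic functions, contrary to its limits at the ends. So the monotonicity is strict.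

\emph{The count.} Let $[u,v]\subset I_1$ or $[u,v]\subset I_2$, and put $D=|\theta(v)-\theta(u)|$. The bound $Z_n([u,v])\ge\frac n\pi D-5$ is Lemma~\ref{lem:local} (and is trivial if $u=v$). The set $(I_1\cup I_2)\setminus[u,v]$ consists of three open intervals, and by monotonicity the absolute increments of $\theta$ over them add up to $\pi+\frac\pi2-D$. They contain at least $\frac{3n}2-\frac n\pi D-15$ zeros out of at most $\frac{3n}2$, so $Z_n([u,v])\le\frac n\pi D+15$.

\emph{Weak convergence.} Let $\nu_n=\frac1n\sum_{W_n(-y)=0}\delta_y$ and let $\nu$ be the measure $\frac1\pi|\theta'(y)|\,dy$ on $I_1\cup I_2$. By monotonicity $\nu([u,v])=D/\pi$, $\nu(I_1)=1$ and $\nu(I_2)=\frac12$. The count gives $\nu_n(J)\to\nu(J)$ for every compact interval $J\subset I_1\cup I_2$, and also for every half-open interval with closure in $I_1\cup I_2$, since a point has $\nu_n$-mass at most $\frac1n$. By Theorem~\ref{thm:main} and \eqref{eq:deg}, the total mass $\deg W_n/n$ of $\nu_n$ tends to $\frac32$, the total mass of $\nu$. Let $f$ be continuous with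 $|f|\le1$, let $\epsilon>0$, and let $K$ be the union of a compact interval in $I_1$ and one in $I_2$ with $\nu(K)>\frac32-\epsilon$. Then $\nu_n(K^c)\to\frac32-\nu(K)=\nu(K^c)<\epsilon$, where $K^c=(0,\infty)\setminus K$. On $K$ the function $f$ is uniformly within $\epsilon$ of a step function $h$ on finitely many intervals, and $\int_Kh\,d\nu_n\to\int_Kh\,d\nu$. All masses are at most $\frac32$, so $\limsup_n|\int f\,d\nu_n-\int f\,d\nu|\le2\epsilon+3\epsilon$. As $\epsilon$ is arbitrary, $\nu_n\to\nu$ weakly.

\emph{Density.} If $u<v$ lie in the same interval $I_j$, then $\theta(u)\ne\theta(v)$, and Lemma~\ref{lem:local} gives a zero of $W_n(-y)$ in $(u,v)$ for all large $n$. So every point of the closure $[\alpha,\beta]\cup[\gamma,\infty)$ of $I_1\cup I_2$ is a limit of such zeros.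
\end{proof}

\begin{thebibliography}{1}

\bibitem{GMTW}
J.L. Gross, T. Mansour, T.W. Tucker, and D.G.L. Wang,
\emph{Root geometry of polynomial sequences I: Type $(0,1)$},
arXiv:1501.06107 (2015).

\end{thebibliography}
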